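\title{Modal assertions about the models of a theory that are not expressible in $\mathcal{L}_{\omega_1,\omega}$}

\begin{abstract}
Let $T$ be a first-order theory in a countable language $\mathcal{L}$. Read $\Diamond$ as ``true in some model of $T$ extending the present one'' and $\Box$ as ``true in every such model''. We show that an assertion built from first-order formulas by $\Diamond$, $\Box$ and Boolean connectives need not be equivalent, over the models of $T$, to an assertion of $\mathcal{L}_{\omega_1,\omega}$: for a suitable $T$, the sentence $\Diamond\Box\Diamond\,\forall x\exists y\,R(x,y)$ expresses, in one-element models, that a tree on $\omega$ has an infinite branch. This answers a question of Hamkins and Wo{\l}oszyn. We also show that such an assertion is expressible in $\mathcal{L}_{\omega_1,\omega}$ exactly when it defines a Borel set of types, that this always happens up to modal depth two, and that depth $n+2$ gives Boolean combinations of $\mathbf{\Sigma}^1_n$ sets and reaches $\mathbf{\Sigma}^1_n$-complete ones.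
\end{abstract}

\section{Introduction}

Let $\mathcal{L}$ be a first-order language, $T$ an $\mathcal{L}$-theory, and $\mathrm{Mod}(T)$ the class of models of $T$, ordered by the substructure relation $M\subseteq N$. Structures are nonempty. For $M\models T$ and a tuple $\bar a$ from $M$ we define
\begin{itemize}
\item $M\models\Diamond\chi(\bar a)$ if some model $N$ of $T$ with $M\subseteq N$ satisfies $\chi(\bar a)$;
\item $M\models\Box\chi(\bar a)$ if every model $N$ of $T$ with $M\subseteq N$ satisfies $\chi(\bar a)$.
\end{itemize}
Thus $\Box\chi$ means the same as $\neg\Diamond\neg\chi$. Let $\Diamond\mathcal{L}$ be the closure of the first-order $\mathcal{L}$-formulas under $\Diamond$, $\Box$ and the Boolean connectives. It is not closed under quantifiers: no quantifier is ever applied to a formula that contains a modal operator. The \emph{modal depth} of a $\Diamond\mathcal{L}$ formula is the depth of nesting of $\Diamond$ and $\Box$ in it. Two assertions are \emph{equivalent in $\mathrm{Mod}(T)$}, written $\equiv$, if in every model of $T$ they are satisfied by the same tuples.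

A first-order formula describes what a model is; a modal formula describes what it can become. One $\Diamond$ already goes beyond first-order logic.

\begin{example}\label{ex:graphs}
Let $T$ be the theory of graphs, with an irreflexive symmetric relation $E$, and let $\psi$ say that there are vertices $u,v$ such that every vertex is adjacent to $u$ or to $v$, no two neighbors of $u$ are adjacent, and no two neighbors of $v$ are adjacent. A graph satisfying $\psi$ is the union of two independent sets, so it and all its substructures are $2$-colorable. Conversely, if $M$ is $2$-colored with classes $A$ and $B$, add two adjacent vertices $u,v$, join $u$ to all of $A$ and $v$ to all of $B$; the neighborhoods $A\cup\{v\}$ and $B\cup\{u\}$ are independent and cover the new graph. So $\Diamond\psi$ says that the graph is $2$-colorable, that is, that it has no odd cycle. This is a countable conjunction of first-order sentences. It is not a single one: by compactness such a sentence would follow from the absence of odd cycles up to some fixed length, and a longer odd cycle refutes that.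
\end{example}

It is known that the truth of a $\Diamond\mathcal{L}$ formula $\chi(\bar x)$ at a tuple $\bar a$ of a model $M$ depends only on the first-order type of $\bar a$ in $M$; Proposition~\ref{prop:projection} recalls the proof. Hence $\chi$ is equivalent to $\bigvee_{p\in[\chi]}\bigwedge p$, where $[\chi]$ is the set of types at which $\chi$ holds. For countable $\mathcal{L}$ this is a disjunction of at most continuum many countable conjunctions of first-order formulas. So modal truth can be read off from first-order truth, and one asks how complicated the reading is. The natural yardstick is $\mathcal{L}_{\omega_1,\omega}$, whose formulas are built from atomic formulas by negation, countable conjunction and disjunction, and the quantifiers $\exists x$, $\forall x$. Hamkins and Wo{\l}oszyn \cite{HW} pose the following problem.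

\begin{quote}
\textbf{Question.} Let $T$ be a first-order theory in a countable language $\mathcal{L}$. Is every $\Diamond\mathcal{L}$ formula $\chi(\bar x)$ equivalent in $\mathrm{Mod}(T)$ to a formula of $\mathcal{L}_{\omega_1,\omega}$ with free variables among $\bar x$?
\end{quote}

The first cases suggest a positive answer. What happens in Example~\ref{ex:graphs} is general: for first-order $\psi$, the formula $\Diamond\psi$ is equivalent to the countable conjunction of the universal consequences of $\psi$ over $T$ (Corollary~\ref{cor:depthone}), and dually $\Box\psi$ is a countable disjunction. A second modal operator still stays inside $\mathcal{L}_{\omega_1,\omega}$. One would guess that each operator costs one more countable Boolean operation, and that an induction on the depth finishes the proof. The induction breaks at the third operator.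

\begin{theorem}\label{thm:main}
There is a theory $T$ in a countable language, consisting of relation symbols and one constant, such that the sentence $\Diamond\Box\Diamond\,\forall x\exists y\,R(x,y)$ is not equivalent in $\mathrm{Mod}(T)$ to any sentence of $\mathcal{L}_{\omega_1,\omega}$. So the answer to the Question is negative.
\end{theorem}

The reason is that $\Diamond$ is an existential quantifier over types, that is, over the points of a compact metrizable space. Compactness turns such a quantifier into countable Boolean operations as long as it is applied to a closed set or a countable union of closed sets. Two modal operators produce $G_\delta$ sets, and a projection of a $G_\delta$ set need not be Borel.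

Section~\ref{sec:dst} lists the facts from descriptive set theory that we use. Section~\ref{sec:counter} constructs $T$ and proves Theorem~\ref{thm:main}; it needs only the fact that the set of ill-founded trees is not Borel. The remaining sections locate the phenomenon exactly. Section~\ref{sec:types} makes $\Diamond$ a projection and shows that expressibility in $\mathcal{L}_{\omega_1,\omega}$ means that $[\chi]$ is Borel (Theorem~\ref{thm:borel}). Sections~\ref{sec:upper} and~\ref{sec:lower} bound the complexity of $[\chi]$ by the modal depth of $\chi$ and show that the bounds are attained (Theorems~\ref{thm:upper} and~\ref{thm:lower}). Section~\ref{sec:prefix} determines which strings of modal operators in front of a first-order formula can lead outside $\mathcal{L}_{\omega_1,\omega}$ (Theorem~\ref{thm:prefix}).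

\section{Borel and projective sets}\label{sec:dst}

We write $\omega^{<\omega}$ for the set of finite sequences of natural numbers, $|s|$ for the length of $s$, and $s{\restriction}k$ for the initial segment of length $k$ of a finite or infinite sequence. For a countable set $I$ we identify subsets of $I$ with points of the product space $2^I$. A \emph{branch} of a set $t\subseteq\omega^{<\omega}$ is a sequence $z\in\omega^\omega$ with $z{\restriction}k\in t$ for all $k$. A \emph{tree} is a subset of $\omega^{<\omega}$ closed under initial segments, and it is \emph{ill-founded} if it has a branch. The trees form a closed subset $\mathrm{Tr}$ of $2^{\omega^{<\omega}}$, because a set that is not a tree is recognized by one member and one missing initial segment of it.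

A \emph{Polish} space is a separable completely metrizable space. Its \emph{Borel} sets form the smallest family that contains the open sets and is closed under complements and countable unions. A set is $F_\sigma$ if it is a countable union of closed sets and $G_\delta$ if its complement is $F_\sigma$; in a metrizable space every open set is $F_\sigma$. A subset of a Polish space $X$ is $\mathbf{\Sigma}^1_1$, or \emph{analytic}, if it is the projection to $X$ of a closed subset of $X\times\omega^\omega$. It is $\mathbf{\Pi}^1_n$ if its complement is $\mathbf{\Sigma}^1_n$; it is $\mathbf{\Sigma}^1_{n+1}$ if it is the projection to $X$ of a $\mathbf{\Pi}^1_n$ subset of $X\times\omega^\omega$; and it is $\mathbf{\Delta}^1_n$ if it is both $\mathbf{\Sigma}^1_n$ and $\mathbf{\Pi}^1_n$. A set $A\subseteq X$ is \emph{$\mathbf{\Sigma}^1_n$-complete} if it is $\mathbf{\Sigma}^1_n$ and every $\mathbf{\Sigma}^1_n$ subset of a zero-dimensional Polish space $Y$ has the form $f^{-1}(A)$ for a continuous $f\colon Y\to X$. We use the following textbook facts, for $n\ge1$.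
\begin{itemize}
\item[(D1)] The class $\mathbf{\Sigma}^1_n$ contains the Borel sets and is closed under finite unions, finite intersections, continuous preimages and continuous images, in particular under projections $X\times Y\to X$ with $Y$ Polish.
\item[(D2)] If $B\subseteq X$ is Borel and $f\colon B\to Y$ is a map into a Polish space such that preimages of open sets are Borel, then $f(B)$ is analytic.
\item[(D3)] All $\mathbf{\Sigma}^1_n$ and all $\mathbf{\Pi}^1_n$ sets are $\mathbf{\Delta}^1_{n+1}$. Since $\mathbf{\Delta}^1_{n+1}$ is closed under complements and, by (D1), finite unions, every finite Boolean combination of $\mathbf{\Sigma}^1_n$ sets is $\mathbf{\Delta}^1_{n+1}$.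
\item[(D4)] (Suslin's theorem.) A set is Borel if and only if it and its complement are analytic.
\item[(D5)] There is a $\mathbf{\Sigma}^1_n$-complete subset of $2^\omega$. No $\mathbf{\Sigma}^1_n$-complete set is $\mathbf{\Pi}^1_n$; in particular none is Borel.
\item[(D6)] (Lusin; see \cite[Theorem 27.1]{Kechris}.) The set of ill-founded trees is a $\mathbf{\Sigma}^1_1$-complete subset of $\mathrm{Tr}$, hence not Borel.
\end{itemize}

\section{The counterexample}\label{sec:counter}

By (D6) it is enough to write a modal sentence which says, in a family of very simple models $M_t$ coding sets $t\subseteq\omega^{<\omega}$, that $t$ has a branch. The model stores $t$ in a form that no extension can change, and an extension guesses a branch. We first set up languages in which the effect of an extension is completely under control.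

\subsection{Parameters, flags and switches}

A \emph{flag language} consists of a constant $c$, unary predicates $P_i$ indexed by a countable set $I$, further unary predicates $Q$, and binary relation symbols $R$. Its \emph{basic sentences} are the \emph{parameters} $P_i(c)$, the \emph{flags} $\exists x\,Q(x)$, and the \emph{switches} $\forall x\exists y\,R(x,y)$. All axioms of all theories in flag languages below are finite Boolean combinations of basic sentences. So whether a structure is a model depends only on which basic sentences hold in it. The next lemma explains the names: when a structure is enlarged, parameters never change, flags can be raised but not lowered, and switches can be set at will.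

\begin{lemma}\label{lem:extend}
Let $M$ be a structure for a flag language.
\begin{itemize}
\item[(i)] If $M\subseteq N$, then the same parameters hold in $M$ and $N$, and every flag that holds in $M$ holds in $N$.
\item[(ii)] For every set $G$ of flags and every set $H$ of switches there is a structure $M[G;H]\supseteq M$ in which the true flags are exactly those true in $M$ and those in $G$, and the true switches are exactly those in $H$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (i) holds because parameters are atomic and flags are existential. For (ii), let $N$ consist of $M$, a new element $e_Q$ for each flag $\exists x\,Q(x)$ in $G$, and one more new element $b$. Put $e_Q$ into $Q$, and put the new elements into no other unary predicate. If the switch of $R$ is in $H$, let $R^N=R^M\cup(N\times\{b\})$; then $b$ is an $R$-successor of every element, and the switch holds. Otherwise let $R^N=R^M$; then $b$ has no $R$-successor, and the switch fails. Every new tuple involves a new element, so $M\subseteq N$.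
\end{proof}

For $t\subseteq I$ let $M_t$ be the structure with universe $\{c\}$ in which $P_i(c)$ holds exactly for $i\in t$ and all other relations are empty. No flag and no switch holds in $M_t$. These structures are useful because quantifiers do nothing in them, so that an infinitary formula can only compute a countable Boolean combination of the bits of $t$.

\begin{lemma}\label{lem:onepoint}
For a formula $\theta$ of $\mathcal{L}_{\omega_1,\omega}$ in a flag language, let $B_\theta\subseteq 2^I$ be the set of $t$ such that $M_t$ satisfies $\theta$ when all free variables are assigned $c$. Then $B_\theta$ is Borel, and it is clopen if $\theta$ is first-order.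
\end{lemma}

\begin{proof}
Induction on $\theta$. Every term denotes $c$. So $B_\theta=\{t:i\in t\}$ if $\theta$ is atomic with predicate $P_i$, $B_\theta=2^I$ if $\theta$ is an equality, and $B_\theta=\emptyset$ for the other atomic formulas; these sets are clopen. Negation, conjunction and disjunction correspond to complement, intersection and union, which are countable operations in general and finite ones for first-order $\theta$. Finally $B_{\exists x\theta}=B_{\forall x\theta}=B_\theta$, since the universe has one element.
\end{proof}

\subsection{Guessing a branch: the binary case}

An extension guesses a branch by raising flags $u_s$ along it. The axioms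
\begin{itemize}
\item[(C1)] $u_s\to u_{s{\restriction}i}$ for $i\le|s|$,
\item[(C2)] $\neg(u_s\wedge u_{s'})$ for incomparable $s,s'$,
\end{itemize}
make $S_M=\{s:M\models u_s\}$ a chain closed under initial segments. Such a chain has at most one member of each length. If it is infinite, it therefore has arbitrarily long members, hence exactly one of each length, and so $S_M=\{z{\restriction}k:k\in\omega\}$ for one infinite sequence $z$. The difficulty is to \emph{say} that the guess is infinite. For binary sequences one switch does it.

\begin{example}\label{ex:binary}
Take parameters $P_s(c)$ and flags $u_s$ for $s\in2^{<\omega}$, and one switch $\psi$. Let the axioms be (C1), (C2), $u_s\to P_s(c)$, and $\psi\to\bigvee_{s\in2^k}u_s$ for each $k$. Each $M_t$, $t\subseteq 2^{<\omega}$, is a model. If a model $N\supseteq M_t$ satisfies $\psi$, then $S_N$ has members of every length, so $S_N=\{z{\restriction}k:k\in\omega\}$ for some $z$, and $z$ is a branch of $t$ because $u_{z{\restriction}k}$ implies $P_{z{\restriction}k}(c)$ and parameters do not change. If $z$ is a branch of $t$, then $M_t[\{u_{z{\restriction}k}:k\in\omega\};\{\psi\}]$ is a model satisfying $\psi$. So $M_t\models\Diamond\psi$ if and only if $t$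 has a branch.

This is the whole mechanism, but it proves nothing. By K\"onig's lemma, $t\subseteq2^{<\omega}$ has a branch if and only if $M_t$ satisfies the $\mathcal{L}_{\omega_1,\omega}$ sentence $\bigwedge_k\bigvee_{s\in2^k}\bigwedge_{i\le k}P_{s{\restriction}i}(c)$.
\end{example}

For $t\subseteq\omega^{<\omega}$ K\"onig's lemma is not available and, by (D6), having a branch is not a Borel property. But the axiom $\psi\to\bigvee_{|s|=k}u_s$ is then an infinite disjunction and cannot be part of a first-order theory. The infinity of $S_M$ has to be expressed by modal operators.

\subsection{Deadlines}

A chain is infinite if and only if no bound can be put on the lengths of its members. So we add flags $d_k$, \emph{deadlines}, where $d_k$ forbids all $u_s$ with $|s|>k$. Then $S_M$ is infinite exactly when no extension can raise a deadline. The statement ``no deadline is raised'' is an infinite conjunction, and as in Example~\ref{ex:graphs} one $\Diamond$ expresses it: we take a switch $\varphi$ that is incompatible with every deadline.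

Fix, in a flag language, flags $u_s$ ($s\in\omega^{<\omega}$), flags $d_k$ ($k\in\omega$) and a switch $\varphi$. The \emph{core axioms} are (C1), (C2) and
\begin{itemize}
\item[(C3)] $\neg(d_k\wedge u_s)$ for $|s|>k$,
\item[(C4)] $\varphi\to\neg d_k$.
\end{itemize}
Further axioms will say which guesses are allowed. They must not interfere with raising a deadline or with setting $\varphi$, and two forms are harmless:
\begin{itemize}
\item[(S1)] a Boolean combination of parameters and of flags other than the $d_k$;
\item[(S2)] an implication whose hypothesis is a switch other than $\varphi$ and whose conclusion is a Boolean combination of basic sentences.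
\end{itemize}
Form (S2) is needed only in Section~\ref{sec:lower}.

\begin{lemma}\label{lem:deadline}
Let $T$ consist of the core axioms and of axioms of the forms \textup{(S1)} and \textup{(S2)}, and let $M\models T$.
\begin{itemize}
\item[(a)] $M\models\Diamond\varphi$ if and only if no $d_k$ holds in $M$.
\item[(b)] $M\models\Box\Diamond\varphi$ if and only if $S_M$ is infinite.
\item[(c)] $M\models\Diamond\Box\Diamond\varphi$ if and only if there are a model $N\supseteq M$ of $T$ and $z\in\omega^\omega$ with $S_N=\{z{\restriction}k:k\in\omega\}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If a model $N\supseteq M$ satisfies $\varphi$, then no $d_k$ holds in $N$ by (C4), hence none holds in $M$ by Lemma~\ref{lem:extend}(i). Conversely, suppose that no $d_k$ holds in $M$, and let $N=M[\emptyset;\{\varphi\}]$. The axioms (C1)--(C3) and (S1) mention only parameters and flags, which are the same in $N$ as in $M$. The axioms (S2) hold since their hypotheses fail, and (C4) holds since no $d_k$ does. So $N$ is a model of $T$ satisfying $\varphi$.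

(b) Let $S_M$ be infinite and let $N\supseteq M$ be a model. Then $S_N\supseteq S_M$ has arbitrarily long members, so no $d_k$ holds in $N$ by (C3), and $N\models\Diamond\varphi$ by (a). Now let $S_M$ be finite, choose $k\ge|s|$ for all $s\in S_M$, and let $N=M[\{d_k\};\emptyset]$. The axioms (C1), (C2), (S1), and (C3) for $k'\ne k$, mention only parameters and flags other than $d_k$, so they hold as in $M$. Axiom (C3) for $k$ holds by the choice of $k$, since $S_N=S_M$. The axioms (C4) and (S2) hold since no switch does. So $N\models T$, and $N\not\models\Diamond\varphi$ by (a). Hence $M\not\models\Box\Diamond\varphi$.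

(c) By (b), $M\models\Diamond\Box\Diamond\varphi$ means that $S_N$ is infinite for some model $N\supseteq M$, and an infinite $S_N$ has the stated form.
\end{proof}

It is essential in (b) that $\varphi$ is a switch: the deadline must be available even in a model where $\varphi$ currently holds, and by (C4) this requires turning $\varphi$ off.

\subsection{The theory}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathcal{L}$ have a constant $c$, unary predicates $P_s,U_s$ ($s\in\omega^{<\omega}$) and $D_k$ ($k\in\omega$), and a binary relation $R$. Put
\[
u_s:=\exists x\,U_s(x),\qquad d_k:=\exists x\,D_k(x),\qquad\varphi:=\forall x\exists y\,R(x,y),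
\]
and let $T$ consist of the core axioms (C1)--(C4) and the axioms $u_s\to P_s(c)$, which have the form (S1). For $t\subseteq\omega^{<\omega}$ the structure $M_t$ is a model of $T$, since no flag and no switch holds in it. We claim that
\begin{equation}\label{eq:branch}
M_t\models\Diamond\Box\Diamond\varphi\quad\Longleftrightarrow\quad t\text{ has a branch.}
\end{equation}
We use Lemma~\ref{lem:deadline}(c). If $N\supseteq M_t$ is a model with $S_N=\{z{\restriction}k:k\in\omega\}$, then $P_{z{\restriction}k}(c)$ holds in $N$ for every $k$, hence in $M_t$, so $z$ is a branch of $t$. Conversely, let $z$ be a branch of $t$ and let $N=M_t[\{u_{z{\restriction}k}:k\in\omega\};\emptyset]$. Then $S_N=\{z{\restriction}k:k\in\omega\}$ is a chain closed under initial segments and contained in $t$, which gives (C1), (C2) and $u_s\to P_s(c)$; and (C3), (C4) hold since no $d_k$ does. This proves \eqref{eq:branch}.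

Suppose that $\Diamond\Box\Diamond\varphi$ is equivalent in $\mathrm{Mod}(T)$ to a sentence $\theta$ of $\mathcal{L}_{\omega_1,\omega}$. By \eqref{eq:branch} the set of $t$ that have a branch is $B_\theta$, which is Borel by Lemma~\ref{lem:onepoint}. Then $B_\theta\cap\mathrm{Tr}$, the set of ill-founded trees, is Borel, contrary to (D6).
\end{proof}

\begin{remark}
The logic $\mathcal{L}_{\omega_1,\kappa}$ allows in addition quantifiers over blocks of fewer than $\kappa$ variables. These also do nothing in a one-element structure, so Lemma~\ref{lem:onepoint} holds for them, and $\Diamond\Box\Diamond\varphi$ is not equivalent to a sentence of $\mathcal{L}_{\omega_1,\omega_1}$, nor of $\mathcal{L}_{\omega_1,\kappa}$ for any $\kappa$.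
\end{remark}

\begin{remark}\label{rem:EA}
The sentence $\varphi$ is $\forall\exists$. The $\exists\forall$ sentence $\varphi'=\exists x\forall y\,R(x,y)$ serves equally well as a switch. In Lemma~\ref{lem:extend}(ii), turn it on by $R^N=R^M\cup(\{b\}\times N)$; with $R^N=R^M$ it is off, because no $x$ has $R(x,b)$. It fails in $M_t$. Nothing else about $\varphi$ was used, so Theorem~\ref{thm:main} holds with $\varphi'$ in place of $\varphi$, in the sentence and in (C4).
\end{remark}

\section{Types, projections and the Borel criterion}\label{sec:types}

From now on $\mathcal{L}$ is a countable language and, until Section~\ref{sec:lower}, $T$ is an arbitrary $\mathcal{L}$-theory. Fix variables $\bar x=(x_1,\dots,x_m)$. A \emph{type} is a maximal set of $\mathcal{L}$-formulas in $\bar x$ consistent with $T$; it contains $T$ and all its own consequences. The type $\mathrm{tp}^M(\bar a)$ of a tuple in a model of $T$ is the set of formulas that the tuple satisfies. Every type is of this form, and since $\mathcal{L}$ is countable, $M$ can be taken countable. The Stone space $S_m(T)$ is the set of types, with the sets $[\psi]=\{p:\psi\in p\}$ as a base. These sets are clopen and countably many, and $S_m(T)$ is compact and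 metrizable, hence Polish. The points of $S_0(T)$ are the complete theories extending $T$.

A formula is \emph{universal} (\emph{existential}) if it has the form $\forall\bar y\,\delta$ (respectively $\exists\bar y\,\delta$) with $\delta$ quantifier-free. Universal formulas pass from a structure to its substructures. The method of diagrams shows that this is the only obstruction to realizing something in an extension.

\begin{lemma}\label{lem:diagram}
Let $M\models T$, $\bar a\in M^m$, and let $\Sigma(\bar x)$ be a set of $\mathcal{L}$-formulas. There is a model $N\supseteq M$ of $T$ with $N\models\Sigma(\bar a)$ if and only if $M\models\theta(\bar a)$ for every universal formula $\theta(\bar x)$ that follows from $T\cup\Sigma$.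
\end{lemma}

\begin{proof}
If $N$ exists, each such $\theta(\bar a)$ holds in $N$ and passes down to $M$. For the converse, treat $x_1,\dots,x_m$ as new constants and add a constant $\underline b$ for each $b\in M$. Let $\Delta$ be the set of all $\delta(\bar x,\underline b_1,\dots,\underline b_r)$ with $\delta(\bar x,\bar y)$ a quantifier-free $\mathcal{L}$-formula, $b_1,\dots,b_r$ distinct, and $M\models\delta(\bar a,\bar b)$. A finite conjunction of members of $\Delta$ is again in $\Delta$. If $T\cup\Sigma\cup\Delta$ has a model $N$, then sending $b$ to the interpretation of $\underline b$ embeds $M$ into $N$, and it sends $a_i$ to the interpretation of $x_i$ because $x_i=\underline{a_i}$ is in $\Delta$; after renaming elements, $M\subseteq N$ and $N\models\Sigma(\bar a)$. If it has no model, then by compactness $T\cup\Sigma$ implies $\neg\delta(\bar x,\underline b_1,\dots,\underline b_r)$ for a single member of $\Delta$. The constants $\underline b_j$ are distinct and do not occur in $T\cup\Sigma$, so $T\cup\Sigma$ implies the universal formula $\forall\bar y\,\neg\delta(\bar x,\bar y)$, which fails at $\bar a$ in $M$.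
\end{proof}

The case $\Sigma=\{\psi\}$ is the fact announced in the introduction.

\begin{corollary}\label{cor:depthone}
For first-order $\psi(\bar x)$, the formula $\Diamond\psi$ is equivalent in $\mathrm{Mod}(T)$ to the conjunction of the countably many universal formulas $\theta(\bar x)$ that follow from $T\cup\{\psi\}$.
\end{corollary}

To iterate, we apply the lemma to a whole type. Let $p_\forall$ and $p_\exists$ be the sets of universal and existential formulas in $p$, and write $p\le q$ if $q_\forall\subseteq p$. Since negation exchanges universal and existential formulas up to equivalence and types are complete, $p\le q$ is equivalent to $p_\exists\subseteq q_\exists$.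

\begin{proposition}\label{prop:projection}
\begin{itemize}
\item[(i)] The relation $\le$ is a closed subset of $S_m(T)^2$.
\item[(ii)] Let $M\models T$, $\bar a\in M^m$, $p=\mathrm{tp}^M(\bar a)$ and $q\in S_m(T)$. Then $p\le q$ if and only if there is a model $N\supseteq M$ of $T$ with $\mathrm{tp}^N(\bar a)=q$.
\item[(iii)] For every $\Diamond\mathcal{L}$ formula $\chi(\bar x)$ there is a unique set $[\chi]\subseteq S_m(T)$ such that, for all $M\models T$ and $\bar a\in M^m$, $M\models\chi(\bar a)$ if and only if $\mathrm{tp}^M(\bar a)\in[\chi]$. Boolean connectives correspond to Boolean operations on sets, and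
\begin{equation}\label{eq:proj}
[\Diamond\chi]=\{p:\ p\le q\text{ for some }q\in[\chi]\}.
\end{equation}
\end{itemize}
\end{proposition}

\begin{proof}
(i) The complement is the union of the open sets $[\neg\theta]\times[\theta]$, $\theta$ universal.

(ii) Apply Lemma~\ref{lem:diagram} with $\Sigma=q$; a formula follows from $T\cup q$ exactly when it belongs to $q$.

(iii) Uniqueness holds because every type is realized. Existence is proved by induction on $\chi$. As no quantifier is applied to a modal formula, all formulas that occur in the induction have their free variables among $\bar x$. For first-order $\chi$ take the basic clopen set; for Boolean connectives take the corresponding set operations; and $\Box$ is $\neg\Diamond\neg$. Given $[\chi]$, we have $M\models\Diamond\chi(\bar a)$ if and only if $\mathrm{tp}^N(\bar a)\in[\chi]$ for some model $N\supseteq M$, and by (ii) this means that $\mathrm{tp}^M(\bar a)\le q$ for some $q\in[\chi]$.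
\end{proof}

Thus $[\Diamond\chi]$ is the projection to the first coordinate of the set
\begin{equation}\label{eq:graph}
\{(p,q):p\le q\}\cap\bigl(S_m(T)\times[\chi]\bigr).
\end{equation}
A quantifier over the class of extensions of $M$ has become a quantifier over a compact metrizable space.

Countable Boolean combinations of first-order formulas define exactly the Borel sets of types. A general formula of $\mathcal{L}_{\omega_1,\omega}$ can do more, since it may apply quantifiers to infinitary subformulas, and its truth need not depend on the type alone. In Section~\ref{sec:counter} one-element models removed this freedom. The next theorem shows that it never helps in expressing a $\Diamond\mathcal{L}$ formula.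

\begin{theorem}\label{thm:borel}
Let $\mathcal{L}$ be countable. For a $\Diamond\mathcal{L}$ formula $\chi(\bar x)$ the following are equivalent.
\begin{itemize}
\item[(i)] $\chi$ is equivalent in $\mathrm{Mod}(T)$ to a formula $\theta(\bar x)$ of $\mathcal{L}_{\omega_1,\omega}$.
\item[(ii)] $[\chi]$ is a Borel subset of $S_m(T)$.
\item[(iii)] $\chi$ is equivalent in $\mathrm{Mod}(T)$ to a formula built from first-order $\mathcal{L}$-formulas in the variables $\bar x$ by negation and countable conjunctions and disjunctions.
\end{itemize}
\end{theorem}

\begin{proof}
(ii)$\Rightarrow$(iii). Call $B\subseteq S_m(T)$ \emph{expressible} if there is a formula as in (iii) that holds at $\bar a$ in $M\models T$ exactly when $\mathrm{tp}^M(\bar a)\in B$. The sets $[\psi]$ are expressible, and the expressible sets are closed under complements and countable unions. Every open set is a union of countably many sets $[\psi]$, because the base is countable. So every Borel set is expressible, and a formula expressing $[\chi]$ is equivalent to $\chi$.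

(iii)$\Rightarrow$(i). A formula as in (iii) belongs to $\mathcal{L}_{\omega_1,\omega}$.

(i)$\Rightarrow$(ii). We pass to the space of countable structures, where $\theta$ is Borel, and push forward to types. A push-forward is only analytic; but it applies to $\theta$ and to $\neg\theta$ alike, and Suslin's theorem closes the gap.

Let $C$ be one of the sets $\omega$ or $\{0,\dots,k-1\}$, $k\ge1$, with the discrete topology. An $\mathcal{L}$-structure with universe $C$ is a point of the product $Y_C$ of one factor $2^{C^r}$ for each $r$-ary relation symbol, one factor $C^{C^r}$ for each $r$-ary function symbol, and one factor $C$ for each constant. This is a countable product of countable discrete spaces, so it is Polish. For each formula $\eta$ of $\mathcal{L}_{\omega_1,\omega}$ and each assignment $\alpha$ of elements of $C$ to the variables, the set of $M\in Y_C$ that satisfy $\eta$ under $\alpha$ is Borel. Indeed, the value of a term under $\alpha$ is found by reading finitely many coordinates of $M$, so it is a locally constant function of $M$, and atomic formulas give clopen sets. Negations and countable conjunctions and disjunctions preserve Borelness, and $\exists y$ and $\forall y$ are a union and an intersection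 over the countably many ways to change $\alpha$ at $y$.

Let $X$ be the disjoint union of the countably many spaces $Y_C\times C^m$; it is Polish. By the above, the sets
\[
X^{+}=\{(M,\bar a)\in X:M\models T,\ M\models\theta(\bar a)\},\qquad X^{-}=\{(M,\bar a)\in X:M\models T,\ M\models\neg\theta(\bar a)\}
\]
are Borel. The map $f(M,\bar a)=\mathrm{tp}^M(\bar a)$ on $X^+\cup X^-$ has Borel preimages of the basic sets $[\psi]$, hence of all open sets. Since $\theta\equiv\chi$, we have $f(X^+)\subseteq[\chi]$ and $f(X^-)\subseteq S_m(T)\setminus[\chi]$. Every type is realized in a countable model, which is isomorphic to one with universe some $C$, so $f$ is onto and both inclusions are equalities. By (D2) both $[\chi]$ and its complement are analytic, and by (D4) $[\chi]$ is Borel.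
\end{proof}

\section{Upper bounds by modal depth}\label{sec:upper}

Replacing $\Box$ by $\neg\Diamond\neg$ does not change the depth. So a formula of depth at most $d+1$ is equivalent to a finite Boolean combination of first-order formulas and formulas $\Diamond\chi'$ with $\chi'$ of depth at most $d$. It remains to follow what the projection \eqref{eq:proj} does to the complexity of a set.

\begin{theorem}\label{thm:upper}
Let $\mathcal{L}$ be countable and let $\chi(\bar x)$ be a $\Diamond\mathcal{L}$ formula.
\begin{itemize}
\item[(a)] If $\chi$ has modal depth at most $2$, then $[\chi]$ is a finite Boolean combination of $F_\sigma$ sets; hence $\chi$ is equivalent in $\mathrm{Mod}(T)$ to a formula of $\mathcal{L}_{\omega_1,\omega}$.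
\item[(b)] If $\chi$ has modal depth at most $n+2$, where $n\ge1$, then $[\chi]$ is a finite Boolean combination of $\mathbf{\Sigma}^1_n$ sets. Moreover, if $\chi=\Diamond\chi'$ with $\chi'$ of depth at most $n+1$, then $[\chi]$ is $\mathbf{\Sigma}^1_n$.
\end{itemize}
\end{theorem}

\begin{proof}
(a) For a closed set $K\subseteq S_m(T)$, the set $\{(p,q):p\le q,\ q\in K\}$ is closed in the compact space $S_m(T)^2$ by Proposition~\ref{prop:projection}(i), so its projection is compact, hence closed. Projection commutes with unions. Therefore \eqref{eq:proj} shows: if $[\chi']$ is closed, so is $[\Diamond\chi']$, and if $[\chi']$ is $F_\sigma$, so is $[\Diamond\chi']$.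

A formula of depth $0$ is first-order and defines a clopen set. So a formula of depth at most $1$ defines a finite Boolean combination of closed sets, that is, a finite union of finite intersections of closed and open sets. Closed and open sets are $F_\sigma$, and $F_\sigma$ is closed under finite unions and intersections; so this set is $F_\sigma$. Consequently $[\Diamond\chi']$ is $F_\sigma$ for $\chi'$ of depth at most $1$, and a formula of depth at most $2$ defines a finite Boolean combination of $F_\sigma$ sets. Such a set is Borel, and Theorem~\ref{thm:borel} applies.

(b) For each $n$ the second statement implies the first, since clopen sets are $\mathbf{\Sigma}^1_n$. We prove the second by induction on $n$. Let $\chi'$ have depth at most $n+1$. If $n=1$, then $[\chi']$ is Borel by (a), hence $\mathbf{\Sigma}^1_1$. If $n\ge2$, then by induction $[\chi']$ is a finite Boolean combination of $\mathbf{\Sigma}^1_{n-1}$ sets, hence $\mathbf{\Delta}^1_n$ by (D3). In both cases $[\chi']$ is $\mathbf{\Sigma}^1_n$, so by (D1) the set \eqref{eq:graph} for $\chi'$ and its projection $[\Diamond\chi']$ are $\mathbf{\Sigma}^1_n$.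
\end{proof}

The sentence of Theorem~\ref{thm:main} has depth $3$, so the depth in (a) cannot be raised. One sees where the compactness argument stops: a Boolean combination of closed sets is again $F_\sigma$, but the complement of an $F_\sigma$ set need not be. In Section~\ref{sec:counter}, $[\Diamond\varphi]=\bigcap_k[\neg d_k]$ is closed, $[\Box\Diamond\varphi]=\bigcap_k\bigcup_{|s|=k}[u_s]$ is $G_\delta$, and the third operator projects this $G_\delta$ set.

\begin{remark}
Countability of $\mathcal{L}$ makes the base of $S_m(T)$ countable and the spaces $S_m(T)$ and $X$ Polish. Without it (a) fails at depth $1$. Take flags $d_\alpha=\exists x\,D_\alpha(x)$ for $\alpha<\omega_1$, a switch $\varphi$, and the axioms $\varphi\to\neg d_\alpha$. As in Lemma~\ref{lem:deadline}(a), $\Diamond\varphi$ says that no $d_\alpha$ holds. A sentence of $\mathcal{L}_{\omega_1,\omega}$ has only countably many symbols, so it omits some $D_\alpha$ and cannot distinguish the one-element model with all relations empty from the one in which only $D_\alpha$ is nonempty.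
\end{remark}

\section{Complete sets at every projective level}\label{sec:lower}

\begin{theorem}\label{thm:lower}
For every $n\ge1$ there are a theory in a countable language and a $\Diamond\mathcal{L}$ sentence $\sigma_n$ of modal depth $n+2$ such that the set $[\sigma_n]$ of complete theories at which $\sigma_n$ holds is $\mathbf{\Sigma}^1_n$-complete. A single theory $T_\infty$ in a countable language can be used for all $n$.
\end{theorem}

A $\mathbf{\Sigma}^1_n$ set is defined by $n$ alternating quantifiers over infinite sequences in front of a closed condition. We have two devices for such a quantifier. The one in Example~\ref{ex:binary} costs a single $\Diamond$ but works only for $2^\omega$; the deadline device works for $\omega^\omega$ but costs three operators. To reach depth $n+2$ we arrange that all quantifiers but the innermost range over $2^\omega$.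

\begin{lemma}\label{lem:normal}
Let $n\ge1$ and let $A\subseteq2^\omega$ be $\mathbf{\Sigma}^1_n$. There are sets $A_j\subseteq(2^\omega)^{j+1}$ for $0\le j\le n-1$ and a closed set $F\subseteq(2^\omega)^n\times\omega^\omega$ such that $A_0=A$ and
\begin{align*}
A_{j-1}&=\{(x,y_1,\dots,y_{j-1}):\exists y_j\in2^\omega\ (x,y_1,\dots,y_j)\notin A_j\}\qquad(1\le j\le n-1),\\
A_{n-1}&=\{(x,y_1,\dots,y_{n-1}):\exists z\in\omega^\omega\ (x,y_1,\dots,y_{n-1},z)\in F\}.
\end{align*}
\end{lemma}

\begin{proof}
We choose $A_j$ recursively so that it is $\mathbf{\Sigma}^1_{n-j}$. Let $A_{j-1}\subseteq Z=(2^\omega)^j$ be $\mathbf{\Sigma}^1_{k+1}$ with $k=n-j\ge1$. By definition there is a $\mathbf{\Sigma}^1_k$ set $B\subseteq Z\times\omega^\omega$ such that $w\in A_{j-1}$ if and only if $(w,z)\notin B$ for some $z$. The map $h(z)=0^{z(0)}1\,0^{z(1)}1\cdots$ is a continuous bijection of $\omega^\omega$ onto the $G_\delta$ set $G\subseteq2^\omega$ of sequences with infinitely many ones. Let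
\[
A_j=\bigl(Z\times(2^\omega\setminus G)\bigr)\cup\{(w,h(z)):(w,z)\in B\}.
\]
This is the union of a Borel set and a continuous image of $B$, so it is $\mathbf{\Sigma}^1_k$ by (D1). As $h$ is a bijection onto $G$, we have $(w,y)\notin A_j$ if and only if $y=h(z)$ for a $z$ with $(w,z)\notin B$. This gives the first equation. Finally $A_{n-1}$ is $\mathbf{\Sigma}^1_1$, which is the second.
\end{proof}

\subsection{The theories $T_n$ and $T_\infty$}

Fix $n\ge1$, a $\mathbf{\Sigma}^1_n$-complete set $A\subseteq2^\omega$ as in (D5), and $A_j$, $F$ as in Lemma~\ref{lem:normal}. Write $\bar y=(y_1,\dots,y_{n-1})$. First-order axioms can mention only finite pieces of sequences, so we describe $F$ by the set $W$ of all tuples $(x{\restriction}k,y_1{\restriction}k,\dots,y_{n-1}{\restriction}k,z{\restriction}k)$ with $k\in\omega$ and $(x,\bar y,z)\in F$. Then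
\begin{equation}\label{eq:W}
(x,\bar y,z)\in F\iff(x{\restriction}k,y_1{\restriction}k,\dots,y_{n-1}{\restriction}k,z{\restriction}k)\in W\text{ for all }k,
\end{equation}
because the right side says that $(x,\bar y,z)$ is a limit of points of the closed set $F$.

Let $\mathcal{L}_n$ be the flag language with parameters $P_i(c)$ ($i\in\omega$); flags $v^j_{i,e}$ ($1\le j\le n-1$, $i\in\omega$, $e<2$), $u_s$ ($s\in\omega^{<\omega}$) and $d_k$ ($k\in\omega$); and switches $\psi_1,\dots,\psi_{n-1}$ and $\varphi$. The parameters code $x$: for a structure $M$ let $x_M(i)=1$ if $M\models P_i(c)$ and $x_M(i)=0$ otherwise. The flag $v^j_{i,e}$ guesses that $y_j(i)=e$, and the flags $u_s$ guess $z$. For $a\in2^k$ let $\rho_a$ be the conjunction of the sentences $P_i(c)$ with $a(i)=1$ and $\neg P_i(c)$ with $a(i)=0$, so that $\rho_a$ says $x_M{\restriction}k=a$. The theory $T_n$ consists of the core axioms (C1)--(C4) and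
\begin{itemize}
\item[(V1)] $\neg(v^j_{i,0}\wedge v^j_{i,1})$;
\item[(V2)] $\psi_j\to(v^j_{i,0}\vee v^j_{i,1})$;
\item[(V3)] $\psi_j\to\neg v^l_{i,e}$ for $l>j$, $\ \psi_j\to\neg u_s$, $\ \psi_j\to\neg d_k$;
\item[(W)] $\neg\bigl(u_s\wedge\rho_a\wedge\bigwedge_{j=1}^{n-1}\bigwedge_{i<k}v^j_{i,b_j(i)}\bigr)$ whenever $|s|=k$, $a,b_1,\dots,b_{n-1}\in2^k$ and $(a,b_1,\dots,b_{n-1},s)\notin W$.
\end{itemize}
Define
\[
\sigma^{(n-1)}:=\Diamond\Box\Diamond\varphi,\qquad\sigma^{(j-1)}:=\Diamond\bigl(\psi_j\wedge\neg\sigma^{(j)}\bigr)\quad(1\le j\le n-1),\qquad\sigma_n:=\sigma^{(0)}.
\]
The depth of $\sigma_n$ is $3+(n-1)=n+2$. For example, $\sigma_2=\Diamond(\psi_1\wedge\neg\Diamond\Box\Diamond\varphi)$ is meant to say $\exists y_1\,\neg\exists z\ (x,y_1,z)\in F$.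

The switch $\psi_j$ certifies two things. By (V1) and (V2), the guess of $y_j$ is complete. By (V3), nothing has yet been done toward the later quantifiers. This second point is forced by the negation in $\sigma^{(j-1)}$: an extension that wants $\neg\sigma^{(j)}$ must not be able to obtain it by sabotage. Without $\psi_{n-1}\to\neg d_0$, for instance, it could raise $d_0$, after which $\Diamond\varphi$ fails in all further extensions and $\neg\sigma^{(n-1)}$ holds whatever $y_{n-1}$ is.

Now carry out this construction for every $n$, with the languages $\mathcal{L}_n$ disjoint except for $c$ and the $P_i$, and let $T_\infty=\bigcup_nT_n$. Its language is a countable flag language. For the rest of the section $n$ is fixed, the symbols $u_s,d_k,v^j_{i,e},\psi_j,\varphi$ are those of $\mathcal{L}_n$, \emph{model} means model of $T_\infty$, and the modal operators refer to $\mathrm{Mod}(T_\infty)$. The theories $T_m$, $m\ne n$, do not disturb the argument. Each of their axioms is either a Boolean combination of parameters and flags of $\mathcal{L}_m$, namely (C1)--(C3), (V1), (W), or an implication whose hypothesis is a switch of $\mathcal{L}_m$, namely (C4), (V2), (V3). This has two consequences.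
\begin{itemize}
\item[(F1)] Lemma~\ref{lem:deadline} applies to $T_\infty$ with the core of $T_n$: the axioms (V1), (W) of $T_n$ have the form (S1), the axioms (V2), (V3) of $T_n$ have the form (S2), and each axiom of $T_m$, $m\neq n$, has one of these forms.
\item[(F2)] If $M$ is a model and $G$, $H$ are sets of flags and switches of $\mathcal{L}_n$, then $M[G;H]$ satisfies $T_m$ for $m\ne n$: the parameters and the flags of $\mathcal{L}_m$ are unchanged and the switches of $\mathcal{L}_m$ fail. So only the axioms of $T_n$ need to be checked.
\end{itemize}

\subsection{Clean models}

For $0\le j\le n-1$, a model $N$ is \emph{$j$-clean with data $(x,y_1,\dots,y_j)\in(2^\omega)^{j+1}$} if $x_N=x$ and the flags of $\mathcal{L}_n$ that hold in $N$ are exactly the $v^l_{i,y_l(i)}$ with $1\le l\le j$, $i\in\omega$. Such a model has guessed $y_1,\dots,y_j$ completely and nothing else.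

\begin{lemma}\label{lem:clean}
If $N$ is $j$-clean with data $(x,y_1,\dots,y_j)$, then $N\models\sigma^{(j)}$ if and only if $(x,y_1,\dots,y_j)\in A_j$.
\end{lemma}

\begin{proof}
Downward induction on $j$.

\emph{The case $j=n-1$.} By (F1) and Lemma~\ref{lem:deadline}(c) we must show, for $z\in\omega^\omega$, that there is a model $N'\supseteq N$ with $S_{N'}=\{z{\restriction}k:k\in\omega\}$ if and only if $(x,\bar y,z)\in F$. Let $N'$ be such a model and let $k\in\omega$. In $N'$ the sentences $u_{z{\restriction}k}$ and $\rho_{x{\restriction}k}$ hold, and so do all $v^l_{i,y_l(i)}$, since they hold in $N$. By (W) the tuple of restrictions to $k$ lies in $W$. So $(x,\bar y,z)\in F$ by \eqref{eq:W}. Conversely let $(x,\bar y,z)\in F$ and $N'=N[\{u_{z{\restriction}k}:k\in\omega\};\emptyset]$. As no $u_s$ holds in $N$, we have $S_{N'}=\{z{\restriction}k:k\in\omega\}$, which gives (C1) and (C2). No $d_k$ holds, which gives (C3). No switch holds, which gives (C4), (V2), (V3). The flags $v$ are those of $N$, which gives (V1). For (W), suppose that $u_s$, $\rho_a$ and all $v^l_{i,b_l(i)}$, $i<k$, hold in $N'$, where $k=|s|$. Then $s=z{\restriction}k$, $a=x{\restriction}k$, and $b_l=y_l{\restriction}k$ by cleanness, so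 $(a,b_1,\dots,b_{n-1},s)\in W$. With (F2), $N'$ is a model.

\emph{From $j$ to $j-1$.} Let $1\le j\le n-1$ and let $N$ be $(j-1)$-clean with data $(x,y_1,\dots,y_{j-1})$. We prove two claims.

(i) \emph{Every model $N'\supseteq N$ satisfying $\psi_j$ is $j$-clean with data $(x,y_1,\dots,y_{j-1},y)$ for some $y\in2^\omega$.} We have $x_{N'}=x$. For $l<j$ the flags $v^l_{i,y_l(i)}$ persist, and (V1) excludes $v^l_{i,1-y_l(i)}$. By (V1) and (V2), for each $i$ exactly one of $v^j_{i,0}$, $v^j_{i,1}$ holds, which defines $y$. By (V3) no other flag of $\mathcal{L}_n$ holds.

(ii) \emph{For every $y\in2^\omega$ such a model $N'$ exists.} Let $N'=N[\{v^j_{i,y(i)}:i\in\omega\};\{\psi_j\}]$. The flags of $\mathcal{L}_n$ true in $N'$ are the $v^l_{i,y_l(i)}$ with $l<j$ and the $v^j_{i,y(i)}$. This gives (V1), and (V2), (V3) for $\psi_j$. No $u_s$ holds, which gives (C1)--(C3) and (W). The only true switch is $\psi_j$, which gives (C4), and (V2), (V3) for the other $\psi_l$. With (F2), $N'$ is a model.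

By (i), (ii) and the induction hypothesis, $N$ has an extension satisfying $\psi_j\wedge\neg\sigma^{(j)}$ if and only if $(x,y_1,\dots,y_{j-1},y)\notin A_j$ for some $y$, that is, if and only if $(x,y_1,\dots,y_{j-1})\in A_{j-1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
For $x\in2^\omega$ let $M_x$ be the one-element structure in which $P_i(c)$ holds exactly when $x(i)=1$ and all other relations are empty. No flag and no switch holds in it, so it satisfies every axiom of $T_\infty$, and it is $0$-clean with data $x$. By Lemma~\ref{lem:clean}, $M_x\models\sigma_n$ if and only if $x\in A$. Let $g(x)\in S_0(T_\infty)$ be the first-order theory of $M_x$. By Lemma~\ref{lem:onepoint}, $g^{-1}([\tau])$ is clopen for each first-order sentence $\tau$, so $g$ is continuous, and $A=g^{-1}([\sigma_n])$. Hence every set of the form $f^{-1}(A)$ with $f$ continuous equals $(g\circ f)^{-1}([\sigma_n])$. Since $\sigma_n$ is $\Diamond$ applied to a sentence of depth $n+1$, the set $[\sigma_n]$ is $\mathbf{\Sigma}^1_n$ by Theorem~\ref{thm:upper}(b). As $A$ is $\mathbf{\Sigma}^1_n$-complete, so is $[\sigma_n]$.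
\end{proof}

\begin{remark}
So the bound in Theorem~\ref{thm:upper}(b) is optimal. In particular $\sigma_n$ is not equivalent in $\mathrm{Mod}(T_\infty)$ to a $\Diamond\mathcal{L}$ sentence of depth at most $n+1$: such a sentence defines a $\mathbf{\Delta}^1_n$ set by Theorem~\ref{thm:upper} with (D1) and (D3), while $[\sigma_n]$ is not $\mathbf{\Pi}^1_n$ by (D5).
\end{remark}

\section{Modal prefixes}\label{sec:prefix}

The sentences $\sigma_n$ interleave modal operators with conjunctions. If the operators are simply stacked in front of a first-order formula, the hierarchy collapses to seven cases. Here $T$ is again arbitrary.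

\begin{theorem}\label{thm:prefix}
Let $\mathcal{L}$ be countable, $\varphi(\bar x)$ a first-order $\mathcal{L}$-formula, and $\pi$ a finite string of $\Diamond$'s and $\Box$'s.
\begin{itemize}
\item[(a)] $\pi\varphi$ is equivalent in $\mathrm{Mod}(T)$ to one of
\[
\varphi,\quad\Box\varphi,\quad\Diamond\varphi,\quad\Box\Diamond\varphi,\quad\Diamond\Box\varphi,\quad\Box\Diamond\Box\varphi,\quad\Diamond\Box\Diamond\varphi.
\]
The first five are always equivalent to formulas of $\mathcal{L}_{\omega_1,\omega}$. The last two in general are not.
\item[(b)] If $\varphi$ is equivalent modulo $T$ to a Boolean combination of existential formulas, then $\Diamond\Box\Diamond\varphi\equiv\Diamond\Box\varphi$, and every $\pi\varphi$ is equivalent to a formula of $\mathcal{L}_{\omega_1,\omega}$. For $\forall\exists$ formulas and for $\exists\forall$ formulas this fails in general.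
\end{itemize}
\end{theorem}

\begin{proof}
Write $\chi\Rightarrow\chi'$ if $\chi'$ holds at every tuple of every model of $T$ at which $\chi$ holds. The operators are monotone: $\chi\Rightarrow\chi'$ implies $\Diamond\chi\Rightarrow\Diamond\chi'$ and $\Box\chi\Rightarrow\Box\chi'$. In particular an equivalence may be used inside a prefix. Since $\subseteq$ is reflexive, $\Box\chi\Rightarrow\chi\Rightarrow\Diamond\chi$. Since it is transitive, $\Diamond\Diamond\chi\Rightarrow\Diamond\chi$ and $\Box\chi\Rightarrow\Box\Box\chi$. (These are the laws of the modal logic S4.)

(a) The laws give $\Diamond\Diamond\chi\equiv\Diamond\chi$ and $\Box\Box\chi\equiv\Box\chi$. Next, $\Box\Diamond\Box\chi\Rightarrow\Diamond\Box\chi$ yields $\Diamond\Box\Diamond\Box\chi\Rightarrow\Diamond\Diamond\Box\chi\Rightarrow\Diamond\Box\chi$; and $\Box\chi\Rightarrow\Diamond\Box\chi$ yields $\Box\chi\Rightarrow\Box\Box\chi\Rightarrow\Box\Diamond\Box\chi$, hence $\Diamond\Box\chi\Rightarrow\Diamond\Box\Diamond\Box\chi$. So $\Diamond\Box\Diamond\Box\chi\equiv\Diamond\Box\chi$. Applying this to $\neg\chi$ and negating gives $\Box\Diamond\Box\Diamond\chi\equiv\Box\Diamond\chi$. A string with a repeated letter is shortened by the first two rules,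 and an alternating string of length at least $4$ by the last two. What remains are the alternating strings of length at most $3$, which are the seven listed. The first five have depth at most $2$, so Theorem~\ref{thm:upper}(a) applies. Theorem~\ref{thm:main} gives the failure for $\Diamond\Box\Diamond$, and also for $\Box\Diamond\Box$, because $\Box\Diamond\Box\neg\varphi\equiv\neg\Diamond\Box\Diamond\varphi$ and $\mathcal{L}_{\omega_1,\omega}$ is closed under negation.

(b) From $\varphi\Rightarrow\Diamond\varphi$ we get $\Diamond\Box\varphi\Rightarrow\Diamond\Box\Diamond\varphi$. For the converse, the idea is to extend until every existential formula about $\bar a$ that can still become true is true; from then on $\varphi(\bar a)$ cannot change.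

Let $M\models\Diamond\Box\Diamond\varphi(\bar a)$, choose a model $N\supseteq M$ with $N\models\Box\Diamond\varphi(\bar a)$, and let $p=\mathrm{tp}^N(\bar a)$. Order by inclusion the sets $r_\exists$, for types $r$ with $r_\exists\supseteq p_\exists$. Given a nonempty chain of such sets, every finite part of its union lies in one member, so the union is consistent with $T$ and is contained in a type $r$; then $r_\exists$ is an upper bound of the chain. By Zorn's lemma there is a type $q\ge p$ with $q_\exists$ maximal. By Proposition~\ref{prop:projection}(ii) there is a model $N'\supseteq N$ with $\mathrm{tp}^{N'}(\bar a)=q$. If $N''\supseteq N'$ is a model and $r=\mathrm{tp}^{N''}(\bar a)$, then $q_\exists\subseteq r_\exists$, so $r_\exists=q_\exists$ by maximality. Thus each existential formula has the same truth value at $\bar a$ in all such $N''$, and so does $\varphi$; this is where the hypothesis on $\varphi$ is used. Since $N\models\Box\Diamond\varphi(\bar a)$, we have $N'\models\Diamond\varphi(\bar a)$, so $\varphi(\bar a)$ holds in one such $N''$, hence in all. Therefore $N'\models\Box\varphi(\bar a)$ and $M\models\Diamond\Box\varphi(\bar a)$.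

The hypothesis also holds for $\neg\varphi$, and negating $\Diamond\Box\Diamond\neg\varphi\equiv\Diamond\Box\neg\varphi$ gives $\Box\Diamond\Box\varphi\equiv\Box\Diamond\varphi$. So all seven formulas in (a) are equivalent to formulas of depth at most $2$, and Theorem~\ref{thm:upper}(a) applies. The last sentence of (b) follows from Theorem~\ref{thm:main} and Remark~\ref{rem:EA}.
\end{proof}

Part (b) shows that the switch in the counterexample cannot be replaced by anything made of parameters and flags. The contrast is visible directly in the theory of Section~\ref{sec:counter}: for every model $M$, the structure $M[\emptyset;\emptyset]$ is a model in which $\varphi$ fails, so $\Diamond\Box\varphi$ is false everywhere, while $\Diamond\Box\Diamond\varphi$ holds in $M_t$ for every ill-founded tree $t$.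

\begin{thebibliography}{9}

\bibitem{HW}
Joel David Hamkins and Wojciech Aleksander Wo{\l}oszyn, \emph{Modal model theory}, arXiv:2009.09394 (2020).

\bibitem{Kechris}
Kechris, \emph{Classical Descriptive Set Theory}.

\end{thebibliography}
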